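\title{The hyperspace of finite subsets of the double arrow is not homogeneous}

\begin{abstract}
Let $\mathbb{A}$ be the double arrow space and $\mathcal{F}(\mathbb{A})$ the space of its nonempty finite subsets with the Vietoris topology. We show that every homeomorphism between open subsets of $\mathcal{F}(\mathbb{A})$ preserves the cardinality of finite sets. Hence $\mathcal{F}(\mathbb{A})$ is not homogeneous, and the orbits of its homeomorphism group are exactly the sets $\{F:|F|=n\}$, $n\ge 1$. We also determine the orbits of the finite powers $\mathcal{F}(\mathbb{A})^k$ and show that $\mathcal{F}(\mathbb{A})^j$ is homeomorphic to an open subset of $\mathcal{F}(\mathbb{A})^k$ if and only if $j\ge k$. The proof uses the Baire category theorem to find a jump of $\mathbb{A}$ at which the cardinality $n$ can be read off from a set with $3^n$ elements.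
\end{abstract}

\section{Introduction}

The \emph{double arrow space} of Alexandroff is the set
\[
\mathbb{A}=\big((0,1]\times\{0\}\big)\cup\big([0,1)\times\{1\}\big)
\]
with the lexicographic order ($\langle a,i\rangle<\langle b,j\rangle$ if $a<b$, or $a=b$ and $i<j$) and the order topology. We write $c^-=\langle c,0\rangle$ for $c\in(0,1]$, $c^+=\langle c,1\rangle$ for $c\in[0,1)$, and $\pi(c^\pm)=c$. Thus $\mathbb{A}$ is the unit interval in which every $c\in(0,1)$ has been split into two points $c^-<c^+$ with nothing between them. We call the pair $\{c^-,c^+\}$ a \emph{jump}.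

For a space $X$ let $\mathcal{F}(X)$ be the set of nonempty finite subsets of $X$. The \emph{Vietoris topology} on $\mathcal{F}(X)$ is generated by the sets $\{F:F\subseteq W\}$ and $\{F:F\cap W\neq\emptyset\}$ with $W\subseteq X$ open. For $W_1,\dots,W_r\subseteq X$ put
\[
\langle W_1,\dots,W_r\rangle=\Big\{F\in\mathcal{F}(X): F\subseteq W_1\cup\dots\cup W_r,\ F\cap W_i\neq\emptyset\text{ for all }i\Big\}.
\]
A finite set is close to $\{x_1,\dots,x_n\}$ when it lies in $\langle W_1,\dots,W_n\rangle$ for small neighborhoods $W_i$ of $x_i$: each point may move a little and may split into several points, but it may not disappear. For $m\ge1$ the \emph{symmetric product} $\mathcal{F}_m(X)$ is the subspace of sets with at most $m$ elements. A space $X$ is \emph{homogeneous} if for all $x,y\in X$ some homeomorphism $h:X\to X$ has $h(x)=y$, that is, if the homeomorphism group of $X$ has a single orbit.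

The space $\mathcal{F}_1(\mathbb{A})$ is a copy of $\mathbb{A}$, which is homogeneous (Lemma~\ref{lem:homog}). It is known that $\mathcal{F}_m(\mathbb{A})$ is not homogeneous for any $m\ge2$. The following question comes from the paper of Barria and Martinez-Ranero \cite{BM}.

\begin{quote}
\emph{Is the hyperspace $\mathcal{F}(\mathbb{A})$ homogeneous?}
\end{quote}

There are reasons to expect a positive answer. In $\mathcal{F}_m(\mathbb{A})$ the bound $m$ singles out a top layer: near a set with exactly $m$ elements no point can split, and small neighborhoods are copies of $\mathbb{A}^m$. In $\mathcal{F}(\mathbb{A})$ there is no top layer. Every $\mathcal{F}_m(\mathbb{A})$ is closed and nowhere dense in it, and a set with $n$ elements has a base of neighborhoods homeomorphic to $\mathcal{F}(\mathbb{A})^n$ (Lemma~\ref{lem:vietoris}); already the neighborhoods of a singleton contain clopen copies of all these powers. Moreover, for another homogeneous ordered space without isolated points, the rationals, the answer is positive. The sets $\langle B(x_1,\varepsilon),\dots,B(x_n,\varepsilon)\rangle$ are the balls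 of the Hausdorff metric, so $\mathcal{F}(\mathbb{Q})$ is a countable metrizable space without isolated points; every such space is homeomorphic to $\mathbb{Q}$, which is a topological group.

For the double arrow the answer is nevertheless negative, and for a local reason. An \emph{open embedding} is an injective, continuous, open map.

\begin{theorem}\label{thm:A}
Let $O\subseteq\mathcal{F}(\mathbb{A})$ be open and let $h:O\to\mathcal{F}(\mathbb{A})$ be an open embedding. Then $|h(F)|=|F|$ for all $F\in O$.
\end{theorem}

A homeomorphism between open subsets of $\mathcal{F}(\mathbb{A})$ is an open embedding, so the question is answered at once.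

\begin{corollary}\label{cor:B}
The space $\mathcal{F}(\mathbb{A})$ is not homogeneous. If $x,y,z\in\mathbb{A}$ and $y\ne z$, then no homeomorphism of $\mathcal{F}(\mathbb{A})$, and not even a homeomorphism between open neighborhoods of $\{x\}$ and of $\{y,z\}$, maps $\{x\}$ to $\{y,z\}$.
\end{corollary}

Cardinality is also the only obstruction, and it distinguishes the finite powers.

\begin{theorem}\label{thm:C}
\begin{enumerate}
\item[(1)] Two points $F,G\in\mathcal{F}(\mathbb{A})$ lie in the same orbit of the homeomorphism group of $\mathcal{F}(\mathbb{A})$ if and only if $|F|=|G|$. More generally, for $k\ge1$, two points $(F_i),(G_i)\in\mathcal{F}(\mathbb{A})^k$ lie in the same orbit if and only if $\sum|F_i|=\sum|G_i|$. Hence $\mathcal{F}(\mathbb{A})^k$ has exactly countably infinitely many orbits and is not homogeneous.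
\item[(2)] For $j,k\ge1$, the space $\mathcal{F}(\mathbb{A})^j$ is homeomorphic to an open subset of $\mathcal{F}(\mathbb{A})^k$ if and only if $j\ge k$. In particular, $\mathcal{F}(\mathbb{A})^j\cong\mathcal{F}(\mathbb{A})^k$ if and only if $j=k$.
\end{enumerate}
\end{theorem}

The proof of Theorem~\ref{thm:A} rests on two features of $\mathbb{A}$ that $\mathbb{Q}$ lacks: jumps and the Baire property. Section~\ref{sec:prelim} collects the basic facts. Section~\ref{sec:model} shows the counting argument in the smallest case. Section~\ref{sec:monotone} proves that continuous maps into $\mathbb{A}$ are monotone on some interval, which brings the general case close to the smallest one. Theorem~\ref{thm:A} is proved in Section~\ref{sec:proofA} and Theorem~\ref{thm:C} in Section~\ref{sec:proofC}.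

\section{The double arrow and its finite subsets}\label{sec:prelim}

For $u\le v$ in $\mathbb{A}$ let $[u,v]=\{w\in\mathbb{A}:u\le w\le v\}$. As in every order topology, the sets $[u,v]$, $\{w:w\le v\}$ and $\{w:w\ge u\}$ are closed, so weak inequalities pass to limits. A \emph{clopen interval} is a set $[a^+,b^-]$ with $0\le a<b\le1$. The notation $d\downarrow c$ means that real numbers $d>c$ decrease to $c$, and $d\uparrow c$ that real numbers $d<c$ increase to $c$.

\begin{lemma}\label{lem:arrow}
\begin{enumerate}
\item[(a)] Clopen intervals are closed and open. The intervals $[c^+,(c+\frac1m)^-]$, $m$ large, form a neighborhood base at $c^+$, and the intervals $[(c-\frac1m)^+,c^-]$, $m$ large, form a neighborhood base at $c^-$.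
\item[(b)] If $d\downarrow c$, then $d^+\to c^+$ and $d^-\to c^+$; if $d\uparrow c$, then $d^+\to c^-$ and $d^-\to c^-$. A limit $w$ of points $y<w$ has the form $e^-$, and a limit $w$ of points $y>w$ has the form $e^+$.
\item[(c)] For every clopen interval $J$ there are an increasing homeomorphism $\mathbb{A}\to J$ and a decreasing homeomorphism $J\to J$, the \emph{reflection} of $J$. Every nonempty open subset of $\mathbb{A}$ is infinite.
\item[(d)] The space $\mathbb{A}$ is compact Hausdorff, and distinct points $x_1,\dots,x_n$ have pairwise disjoint clopen intervals as neighborhoods.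
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The closed set $[a^+,b^-]$ equals $\{w:a^-<w<b^+\}$, where the first inequality is dropped if $a=0$ and the second if $b=1$; so it is open. An open set containing $c^+$ contains $\{w:c^+\le w<v\}$ for some $v>c^+$. Then $\pi(v)>c$, and the set contains $[c^+,(c+\frac1m)^-]$ once $c+\frac1m<\pi(v)$. An open set containing $c^-$ contains $\{w:u<w\le c^-\}$ for some $u<c^-$; then $\pi(u)<c$, and the set contains $[(c-\frac1m)^+,c^-]$ once $c-\frac1m>\pi(u)$.

(b) The first sentence is read off from (a). For the second, by (a) a point $e^+$ has a neighborhood with no point below $e^+$, and a point $e^-$ has a neighborhood with no point above $e^-$.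

(c) For $J=[a^+,b^-]$ take $c^\pm\mapsto(a+(b-a)c)^\pm$ and $c^\pm\mapsto(a+b-c)^\mp$. Both maps are bijections that, together with their inverses, send clopen intervals to clopen intervals, and these form a base. A nonempty open set contains a clopen interval, which is infinite.

(d) An order topology is Hausdorff, and it is compact when there is a least element and every nonempty subset has a supremum. Let $\emptyset\neq S\subseteq\mathbb{A}$ and $c=\sup\pi(S)$. If $c^+\in S$, then $\sup S=c^+$. Otherwise $c>0$, the point $c^-$ is an upper bound of $S$, and every $u<c^-$ has $\pi(u)<c$ and lies below some point of $S$; so $\sup S=c^-$. The last claim follows from the Hausdorff property and (a).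
\end{proof}

The homogeneity of $\mathbb{A}$ is well known; we include a proof in the form needed later.

\begin{lemma}\label{lem:homog}
If $U,V\subseteq\mathbb{A}$ are clopen, $x\in U$ and $y\in V$, then there is a homeomorphism $g:U\to V$ with $g(x)=y$. In particular, $\mathbb{A}$ is homogeneous.
\end{lemma}

\begin{proof}
First, every nonempty clopen $K\subseteq\mathbb{A}$ is homeomorphic to $\mathbb{A}$. By compactness $K$ is a finite union of clopen intervals. The union of two intersecting clopen intervals $[a^+,b^-]$ and $[c^+,d^-]$ is the clopen interval $[\min\{a,c\}^+,\max\{b,d\}^-]$, so after merging, $K$ is a disjoint union of $r$ clopen intervals for some $r$. Cut $\mathbb{A}$ into $r$ clopen intervals and apply Lemma~\ref{lem:arrow}(c) to each piece.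

By Lemma~\ref{lem:arrow}(a) there are strictly decreasing clopen neighborhood bases $U=B_0\supset B_1\supset\cdots$ at $x$ and $V=B_0'\supset B_1'\supset\cdots$ at $y$. The nonempty clopen sets $B_s\setminus B_{s+1}$ partition $U\setminus\{x\}$, and the sets $B'_s\setminus B'_{s+1}$ partition $V\setminus\{y\}$. Let $g(x)=y$ and let $g$ be a homeomorphism $B_s\setminus B_{s+1}\to B'_s\setminus B'_{s+1}$ on each piece. The bijection $g$ and its inverse are continuous away from $x$ and $y$ because the pieces are open, and at $x$ and $y$ because $g(B_s)=B'_s$ for all $s$.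
\end{proof}

Two facts follow from the definition of the Vietoris topology. A homeomorphism $g:X\to Y$ induces a homeomorphism $F\mapsto g(F)$ of $\mathcal{F}(X)$ onto $\mathcal{F}(Y)$, which preserves cardinality. For $W\subseteq\mathbb{A}$, the Vietoris topology of $\mathcal{F}(W)=\langle W\rangle$ is the subspace topology from $\mathcal{F}(\mathbb{A})$, because its generating sets are the traces of those of $\mathcal{F}(\mathbb{A})$.

\begin{lemma}\label{lem:vietoris}
\begin{enumerate}
\item[(a)] The set $\langle W_1,\dots,W_r\rangle\subseteq\mathcal{F}(\mathbb{A})$ is open if all $W_i$ are open, and clopen if all $W_i$ are clopen.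
\item[(b)] If $W_1,\dots,W_r$ are pairwise disjoint and clopen, then $F\mapsto(F\cap W_i)_i$ is a homeomorphism $\langle W_1,\dots,W_r\rangle\to\prod_i\mathcal{F}(W_i)$.
\item[(c)] Let $F=\{x_1,\dots,x_n\}$, and for each $i$ let $(N_{i,m})_m$ be a decreasing base of open neighborhoods at $x_i$. Then the sets $\langle N_{1,m},\dots,N_{n,m}\rangle$ form a decreasing neighborhood base at $F$. In particular, if $|F|=n$, the sets $\langle U_1,\dots,U_n\rangle$ with pairwise disjoint clopen intervals $U_i\ni x_i$ form a neighborhood base at $F$, and each of them is homeomorphic to $\mathcal{F}(\mathbb{A})^n$.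
\item[(d)] For every $r$ the set $\{F:|F|\ge r\}$ is open and dense in $\mathcal{F}(\mathbb{A})$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set is a finite intersection of generating open sets. Its complement is the union of $\{F:F\cap(\mathbb{A}\setminus\bigcup_i W_i)\ne\emptyset\}$ and the sets $\{F:F\subseteq\mathbb{A}\setminus W_i\}$, which are open if the $W_i$ are closed.

(b) The inverse is $(F_i)_i\mapsto\bigcup_iF_i$. For $U\subseteq W_i$ open, $F\cap W_i\subseteq U$ means $F\subseteq U\cup\bigcup_{l\ne i}W_l$, and $F\cap W_i$ meets $U$ exactly when $F$ does; so the map is continuous. For $U\subseteq\mathbb{A}$ open, $\bigcup_i F_i\subseteq U$ means $F_i\subseteq U\cap W_i$ for all $i$, and $\bigcup_iF_i$ meets $U$ exactly when some $F_i$ meets $U\cap W_i$; so the inverse is continuous.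

(c) The sets are open, contain $F$, and decrease. If $F\subseteq W$ with $W$ open, then for large $m$ all $N_{i,m}$ lie in $W$, so every $H\in\langle N_{1,m},\dots,N_{n,m}\rangle$ lies in $W$. If $F$ meets $W$, say $x_i\in W$, then $N_{i,m}\subseteq W$ for large $m$, so every such $H$ meets $W$. For the second sentence use the bases of Lemma~\ref{lem:arrow}(a), which are pairwise disjoint for large $m$, then (b) and Lemma~\ref{lem:arrow}(c).

(d) If $|F|=n$, every member of a neighborhood $\langle U_1,\dots,U_n\rangle$ as in (c) has at least $n$ elements, and every cardinality $\ge n$ occurs because $U_1$ is infinite.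
\end{proof}

We use the Baire category theorem in two forms.
\begin{enumerate}
\item[(B1)] If a nonempty compact Hausdorff space is the union of countably many closed sets, one of them has nonempty interior.
\item[(B2)] If a nonempty open interval $(p,q)\subseteq\mathbb{R}$ is the union of countably many arbitrary sets, then one of them, $D$, is dense in some nonempty open interval $(a,b)\subseteq(p,q)$, meaning that $D$ meets every nonempty open subinterval of $(a,b)$. The interval $(a,b)$ may be taken as short as we like.
\end{enumerate}
Statement (B2) is (B1) applied to the closures of the sets in a compact subinterval of $(p,q)$; density passes to subintervals.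

\section{Three against nine}\label{sec:model}

Let $f_1(c^\pm)=(\frac c2)^\pm$ and $f_2(c^\pm)=(\frac{1+c}2)^\pm$ be the increasing homeomorphisms of $\mathbb{A}$ onto its left and right halves. The map $\Phi(F)=f_1(F)\cup f_2(F)$ is injective and continuous on $\mathcal{F}(\mathbb{A})$, and it doubles cardinality. It is not open, since every neighborhood of $\Phi(F)$ contains sets of odd cardinality. Could a cleverer map, which agrees with $\Phi$ on singletons only, be an open embedding? So let $h:\mathcal{F}(\mathbb{A})\to\mathcal{F}(\mathbb{A})$ be injective and open, with $h(\{t\})=\{f_1(t),f_2(t)\}$ for all $t\in\mathbb{A}$.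

For $x\in(0,1)$ the clopen sets $L(x)=\mathcal{F}([0^+,x^-])$ and $R(x)=\mathcal{F}([x^+,1^-])$ contain $\{x^-\}$ and $\{x^+\}$. Since $h$ is open, Lemma~\ref{lem:vietoris}(c) gives $\varepsilon>0$, depending on $x$, with
\begin{align*}
h(L(x))&\supseteq\big\langle f_1\big([(x-\varepsilon)^+,x^-]\big),\,f_2\big([(x-\varepsilon)^+,x^-]\big)\big\rangle,\\
h(R(x))&\supseteq\big\langle f_1\big([x^+,(x+\varepsilon)^-]\big),\,f_2\big([x^+,(x+\varepsilon)^-]\big)\big\rangle .
\end{align*}
Suppose for the moment that one $\varepsilon$ works for all $x$ in an open interval $J$ of length less than $\varepsilon$. Fix $z\in J$ and let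
\[
\mathcal{T}=\big\langle\{f_1(z^-),f_1(z^+)\},\ \{f_2(z^-),f_2(z^+)\}\big\rangle .
\]
A two-point set has three nonempty subsets, so $|\mathcal{T}|=9$. For $d\in J$ with $d>z$ the window $[(d-\varepsilon)^+,d^-]$ contains both $z^-$ and $z^+$, so $\mathcal{T}\subseteq h(L(d))$. For $d\in J$ with $d<z$ the window $[d^+,(d+\varepsilon)^-]$ contains both points, so $\mathcal{T}\subseteq h(R(d))$; see Figure~\ref{fig:windows}. As $h$ is injective, the preimage of a set $G\in\mathcal{T}$ is one set $F$ that lies in all these $L(d)$ and $R(d)$. Therefore
\[
F\subseteq\bigcap_{d\downarrow z}[0^+,d^-]\cap\bigcap_{d\uparrow z}[d^+,1^-]=[0^+,z^+]\cap[z^-,1^-]=\{z^-,z^+\}.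
\]
The nine elements of $\mathcal{T}$ are images of the three sets $\{z^-\}$, $\{z^+\}$, $\{z^-,z^+\}$, which is absurd.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[gray] (0,0)--(8,0) (0,0.5)--(8,0.5) (0,2)--(8,2) (0,2.5)--(8,2.5);
\draw[very thick] (1.8,2)--(4.8,2) (1.8,2.5)--(4.8,2.5) (3.2,0)--(6.2,0) (3.2,0.5)--(6.2,0.5);
\fill (1.8,2.5) circle (2pt) (4.8,2) circle (2pt) (3.2,0.5) circle (2pt) (6.2,0) circle (2pt);
\draw[fill=white] (1.8,2) circle (2pt) (4.8,2.5) circle (2pt) (3.2,0) circle (2pt) (6.2,0.5) circle (2pt);
\draw[dashed] (4,-0.3)--(4,2.8) node[above] {$z$};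
\node[above] at (1.8,2.55) {$(d-\varepsilon)^+$};
\node[below] at (4.8,1.95) {$d^-$};
\node[above] at (3.2,0.55) {$d^+$};
\node[below] at (6.2,-0.05) {$(d+\varepsilon)^-$};
\node[right] at (8,2.5) {$c^+$}; \node[right] at (8,2) {$c^-$};
\node[right] at (8,0.5) {$c^+$}; \node[right] at (8,0) {$c^-$};
\end{tikzpicture}
\caption{Two copies of the double arrow, each drawn as a line of points $c^+$ above a line of points $c^-$. Top: the basic neighborhood $[(d-\varepsilon)^+,d^-]$ of $d^-$ for $d$ slightly larger than $z$. Bottom: the basic neighborhood $[d^+,(d+\varepsilon)^-]$ of $d^+$ for $d$ slightly smaller than $z$. For fixed $\varepsilon$ both contain $z^-$ and $z^+$, however close $d$ is to $z$.}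
\label{fig:windows}
\end{figure}

The argument used the points $d$ only along two sequences $d\downarrow z$ and $d\uparrow z$. It is therefore enough that one $\varepsilon$ works on a set dense in $J$, and (B2) provides this. The jump $z$ cannot be prescribed in advance: the homeomorphism of $\mathbb{A}$ that is the identity on $[0^+,z^-]$ and the reflection on $[z^+,1^-]$ fixes $z^-$ and sends $z^+$ to $1^-$, so a single jump has no topological meaning.

In general an $n$-element set is compared with a $k$-element image, and the count becomes $3^k\le3^n$. Two further obstacles appear. The cardinality of $h(F)$ need not be constant a priori as $F$ runs through $n$-element sets, and the points of $h(F)$ move according to unknown continuous functions $f_j$ instead of affine ones. The next section deals with the second obstacle.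

\section{Continuous maps into the double arrow}\label{sec:monotone}

The windows in Section~\ref{sec:model} were neighborhoods in the range that end at $f_j(d^-)$ or begin at $f_j(d^+)$ and reach across the jump. For this we need $f_j$ to be monotone and to respect the two types of points. Even then the image of a window need not be an interval: the map that equals $c^\pm\mapsto(\frac c2)^\pm$ on $[0^+,(\frac12)^-]$ and the identity on $[(\frac12)^+,1^-]$ is continuous and strictly increasing but skips an interval. We therefore use the intervals spanned by two values of $f_j$.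

\begin{lemma}\label{lem:types}
Let $f:[a^+,b^-]\to\mathbb{A}$ be continuous with $f(u)<f(v)$ whenever $\pi(u)<\pi(v)$. Then $f$ is strictly increasing, every $f(c^-)$ has the form $e^-$, and every $f(c^+)$ has the form $e^+$. For $x\in(a,b)$ and $m$ large, the sets $[f((x-\frac1m)^+),f(x^-)]$ and $[f(x^+),f((x+\frac1m)^-)]$ are clopen intervals that form decreasing neighborhood bases at $f(x^-)$ and at $f(x^+)$.
\end{lemma}

\begin{proof}
Let $a<c\le b$ and $d\uparrow c$. Then $f(d^+)\to f(c^-)$ and $f(d^+)<f(c^-)$, so $f(c^-)$ has the form $e^-$ by Lemma~\ref{lem:arrow}(b). Let $a\le c<b$ and $d\downarrow c$. Then $f(d^-)\to f(c^+)$ and $f(d^-)>f(c^+)$, so $f(c^+)$ has the form $e^+$. For $a<c<b$ and $d\uparrow c$ we also have $f(d^+)<f(c^+)$, hence $f(c^-)\le f(c^+)$ in the limit, and the two values differ because their types differ. So $f$ is strictly increasing.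

Write $f(x^-)=g^-$ and $f((x-\frac1m)^+)=e^+$. Since $e^+<g^-$, we have $e<g$, so $[e^+,g^-]$ is a clopen interval, and it shrinks as $m$ grows. Given a basic neighborhood $[s^+,g^-]$ of $g^-$, the left endpoints $f((x-\frac1m)^+)$ converge to $g^-$, so they eventually lie in $[s^+,g^-]$, and then so does the whole interval. At $f(x^+)$ the same argument applies with the right endpoints $f((x+\frac1m)^-)\to f(x^+)$.
\end{proof}

A continuous map $\mathbb{A}\to\mathbb{A}$ need not be monotone; one may interchange the two halves of $\mathbb{A}$. But every point of the range is the least or the greatest element of a neighborhood, so every point of the domain is a local minimum or a local maximum of the map. The Baire category theorem makes the kind and the scale of these extrema uniform.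

\begin{lemma}\label{lem:monotone}
Let $I$ be a clopen interval and let $f_1,\dots,f_k:I\to\mathbb{A}$ be continuous. There is a clopen interval $I'\subseteq I$ on which every $f_j$ is constant or strictly monotone.
\end{lemma}

\begin{proof}
Both properties pass to subintervals, so we may treat the functions one after another. Let $f:[p^+,q^-]\to\mathbb{A}$ be continuous. For $m\ge1$ let $D_m^{\ge}$ be the set of $x\in(p,q)$ such that $f(y)\ge f(x^+)$ for all $y\in[x^+,q^-]$ with $\pi(y)<x+\frac1m$, and define $D_m^{\le}$ with $f(y)\le f(x^+)$ instead. If $f(x^+)=e^+$, then $[e^+,1^-]$ is a neighborhood of $f(x^+)$, and continuity at $x^+$ gives $x\in D_m^{\ge}$ for large $m$. If $f(x^+)=e^-$, the neighborhood $[0^+,e^-]$ gives $x\in D_m^{\le}$ for large $m$. By (B2) one of these sets, $D$, with index $m$, is dense in an interval $(a,b)\subseteq(p,q)$ with $b-a<\frac1m$. Composing $f$ with the reflection of $\mathbb{A}$ interchanges $D_m^{\ge}$ and $D_m^{\le}$, so we may assume $D=D_m^{\ge}$. Put $I_0=[a^+,b^-]$. If $d\in(a,b)$ and $y\in I_0$, then $\pi(y)\le b<d+\frac1m$. Hence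
\begin{equation}\label{eq:min}
d\in D\cap(a,b),\quad y\in I_0,\quad y\ge d^+\quad\Longrightarrow\quad f(y)\ge f(d^+).
\end{equation}

We claim that $f$ is nondecreasing on $I_0$. Let $u<v$ in $I_0$. If $u=c^+$, then $\pi(v)>c$; take $d\downarrow c$ in $D\cap(c,\pi(v))$. If $u=c^-$, take $d\uparrow c$ in $D\cap(a,c)$. In both cases $d^+<v$ and $d^+\to u$, so \eqref{eq:min} gives $f(v)\ge f(d^+)\to f(u)$, and $f(v)\ge f(u)$.

If $f$ is constant on a clopen interval inside $I_0$, we are done. Otherwise let $u,v\in I_0$ with $\pi(u)<\pi(v)$ and choose $\pi(u)<c<e<\pi(v)$. Since $f$ is nondecreasing and not constant on $[c^+,e^-]$, we get $f(u)\le f(c^+)<f(e^-)\le f(v)$. By Lemma~\ref{lem:types}, $f$ is strictly increasing on $I_0$.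
\end{proof}

\section{Open embeddings preserve cardinality}\label{sec:proofA}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The set $h(O)$ is open, and $h^{-1}:h(O)\to\mathcal{F}(\mathbb{A})$ is injective, continuous because $h$ is open, and open because $h$ is continuous and $O$ is open. So $h^{-1}$ is an open embedding too, and it suffices to prove $|h(F_0)|\le|F_0|$ for every $F_0\in O$. Let $F_0=\{x_1,\dots,x_n\}$ with $|F_0|=n$.

\medskip
\noindent\emph{Step 1: a curve along which the image has constant cardinality.}
We want a region where $|h(F)|$ is constant. The Baire category theorem cannot be applied in $\mathcal{F}(\mathbb{A})$, which by Lemma~\ref{lem:vietoris}(d) is the union of the closed nowhere dense sets $\mathcal{F}_m(\mathbb{A})$. We apply it on a family of $n$-element sets parametrized by $\mathbb{A}$. The family need not contain $F_0$, because cardinality cannot drop near $h(F_0)$.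

By continuity of $h$ and Lemma~\ref{lem:vietoris}(c),(d), there are pairwise disjoint clopen intervals $U_i\ni x_i$ with $\langle U_1,\dots,U_n\rangle\subseteq O$ and $|h(F)|\ge|h(F_0)|$ for all $F\in\langle U_1,\dots,U_n\rangle$. Let $\varphi_i:\mathbb{A}\to U_i$ be increasing homeomorphisms and put
\[
E(t)=\{\varphi_1(t),\dots,\varphi_n(t)\}\in\langle U_1,\dots,U_n\rangle,\qquad t\in\mathbb{A}.
\]
All $n$ points move with $t$, so that a jump of the parameter will confine each of them to two positions. The map $E$ is continuous: for $W$ open, $E(t)\subseteq W$ means $t\in\bigcap_i\varphi_i^{-1}(W)$, and $E(t)\cap W\ne\emptyset$ means $t\in\bigcup_i\varphi_i^{-1}(W)$.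

The sets $C_r=\{t\in\mathbb{A}:|h(E(t))|\le r\}$, $r\ge0$, cover $\mathbb{A}$ and are closed by Lemma~\ref{lem:vietoris}(d). By (B1) there is a least $k$ such that $C_k$ has nonempty interior, and $k\ge1$ since $C_0=\emptyset$. As $C_{k-1}$ is closed with empty interior, $\Omega=\operatorname{int}C_k\setminus C_{k-1}$ is nonempty and open, and $|h(E(t))|=k$ for $t\in\Omega$. The choice of the $U_i$ gives $|h(F_0)|\le k$. It remains to show $k\le n$.

\medskip
\noindent\emph{Step 2: monotone branches.}
Fix $t_0\in\Omega$, write $h(E(t_0))=\{w_1,\dots,w_k\}$, and choose pairwise disjoint clopen intervals $V_j\ni w_j$. There is a clopen interval $I$ with $t_0\in I\subseteq\Omega$ and $h(E(t))\in\langle V_1,\dots,V_k\rangle$ for $t\in I$. A $k$-element set in $\langle V_1,\dots,V_k\rangle$ has exactly one point in each $V_j$, so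
\[
h(E(t))=\{f_1(t),\dots,f_k(t)\},\qquad f_j(t)\in V_j,\quad t\in I.
\]
Each $f_j$ is continuous, since $f_j^{-1}(W)=\{t\in I:h(E(t))\cap W\cap V_j\ne\emptyset\}$ for $W$ open. By Lemma~\ref{lem:monotone} we may shrink $I$ to a clopen interval $[a^+,b^-]$ on which every $f_j$ is constant or strictly monotone. Let $\rho$ be the homeomorphism of $\mathbb{A}$ that is the reflection on each $V_j$ with $f_j$ strictly decreasing and the identity elsewhere. The map $F\mapsto\rho(h(F))$ is an open embedding of $O$ whose values have the same cardinalities as those of $h$, and its branches are $\rho\circ f_j$. Replacing $h$ by it, we may assume that every $f_j$ is constant or strictly increasing on $[a^+,b^-]$.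

\medskip
\noindent\emph{Step 3: windows of uniform size.}
For $x\in(a,b)$ put
\[
L(x)=\big\langle\varphi_1([a^+,x^-]),\dots,\varphi_n([a^+,x^-])\big\rangle,\qquad
R(x)=\big\langle\varphi_1([x^+,b^-]),\dots,\varphi_n([x^+,b^-])\big\rangle .
\]
These are open subsets of $\langle U_1,\dots,U_n\rangle\subseteq O$ with $E(x^-)\in L(x)$ and $E(x^+)\in R(x)$. Since $h$ is open, $h(L(x))$ and $h(R(x))$ are neighborhoods of $\{f_1(x^-),\dots,f_k(x^-)\}$ and $\{f_1(x^+),\dots,f_k(x^+)\}$.

For each constant branch $f_j$, fix a decreasing base $(K_{j,m})_{m\ge1}$ of clopen neighborhoods of its value inside $V_j$, once and for all $x$. For $x\in(a,b)$ and $m$ with $a\le x-\frac1m$ and $x+\frac1m\le b$ define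
\[
N_j^-(x,m)=\big[f_j\big((x-\tfrac1m)^+\big),f_j(x^-)\big],\qquad N_j^+(x,m)=\big[f_j(x^+),f_j\big((x+\tfrac1m)^-\big)\big]
\]
if $f_j$ is strictly increasing, and $N_j^-(x,m)=N_j^+(x,m)=K_{j,m}$ if $f_j$ is constant. By Lemma~\ref{lem:types}, for fixed $x$ and $m\to\infty$ the sets $N_j^\pm(x,m)$ form decreasing bases of open neighborhoods at $f_j(x^\pm)$. Let $D_m$ be the set of $x\in(a,b)$ with $a\le x-\frac1m$, $x+\frac1m\le b$ and
\begin{equation}\label{eq:windows}
\big\langle N_1^-(x,m),\dots,N_k^-(x,m)\big\rangle\subseteq h(L(x)),\qquad\big\langle N_1^+(x,m),\dots,N_k^+(x,m)\big\rangle\subseteq h(R(x)).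
\end{equation}
By Lemma~\ref{lem:vietoris}(c), every $x\in(a,b)$ lies in $D_m$ for large $m$. By (B2) there are $m$ and an interval $(a',b')\subseteq(a,b)$ with $b'-a'<\frac1m$ in which $D_m$ is dense. The category argument runs in the real interval $(a,b)$, so that one real $x$ controls $x^-$ and $x^+$ together. Fix this $m$.

\medskip
\noindent\emph{Step 4: counting at a jump.}
Fix $z\in(a',b')$. Let $T_j=\{f_j(z^-),f_j(z^+)\}$ if $f_j$ is strictly increasing, and let $T_j$ be any two-point subset of the infinite set $K_{j,m}$ if $f_j$ is constant. The sets $T_j\subseteq V_j$ and the sets $P_i=\{\varphi_i(z^-),\varphi_i(z^+)\}\subseteq U_i$ form two families of pairwise disjoint two-point sets. Hence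
\[
\mathcal{T}=\langle T_1,\dots,T_k\rangle\quad\text{and}\quad\mathcal{P}=\langle P_1,\dots,P_n\rangle
\]
have $3^k$ and $3^n$ elements. We show $\mathcal{T}\subseteq h(\mathcal{P})$.

Let $d\in D_m\cap(z,b')$. Then $d-\frac1m<b'-\frac1m<a'<z<d$, so $(d-\frac1m)^+<z^-<z^+<d^-$. Applying a strictly increasing $f_j$ gives $T_j\subseteq N_j^-(d,m)$, and for constant $f_j$ the same holds because $N_j^-(d,m)=K_{j,m}$. By \eqref{eq:windows}, $\mathcal{T}\subseteq h(L(d))$. Let now $d\in D_m\cap(a',z)$. Then $d<z<b'<a'+\frac1m<d+\frac1m$, so $d^+<z^-<z^+<(d+\frac1m)^-$. This gives $T_j\subseteq N_j^+(d,m)$ for all $j$, and $\mathcal{T}\subseteq h(R(d))$.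

Let $G\in\mathcal{T}$. Then $G\in h(O)$, and by injectivity there is exactly one $F\in O$ with $h(F)=G$. This $F$ lies in $L(d)$ for all $d\in D_m\cap(z,b')$ and in $R(d)$ for all $d\in D_m\cap(a',z)$. Since the $U_i$ are pairwise disjoint and $\varphi_i$ maps into $U_i$, this says $F\in\langle U_1,\dots,U_n\rangle$, and $\varphi_i^{-1}(F\cap U_i)$ is contained in $[a^+,d^-]$ for $d$ of the first kind and in $[d^+,b^-]$ for $d$ of the second kind. By density of $D_m$, the points of the first kind have infimum $z$ and those of the second kind have supremum $z$. Therefore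
\[
\emptyset\neq\varphi_i^{-1}(F\cap U_i)\subseteq[a^+,z^+]\cap[z^-,b^-]=\{z^-,z^+\}\qquad(i=1,\dots,n),
\]
that is, $F\in\mathcal{P}$. Thus $3^k=|\mathcal{T}|\le|\mathcal{P}|=3^n$, and $|h(F_0)|\le k\le n=|F_0|$.
\end{proof}

\begin{remark}
Continuity of $h$ enters in Steps 1 and 2, openness in Step 3, and injectivity in Step 4. The map $\Phi$ of Section~\ref{sec:model} shows that openness cannot be dropped. Injectivity cannot be dropped either: if $A_1,A_2$ are disjoint clopen intervals, then $F\mapsto F\cap A_1$ on $\langle A_1,A_2\rangle\cong\mathcal{F}(A_1)\times\mathcal{F}(A_2)$ is a coordinate projection onto the open set $\mathcal{F}(A_1)$, hence continuous and open, and it lowers cardinality.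
\end{remark}

\begin{remark}
Constant branches do not actually occur: Step 4 works just as well with $T_j=K_{j,m}$, which would make $\mathcal{T}$ infinite while $h(\mathcal{P})$ is finite.
\end{remark}

\section{Orbits and finite powers}\label{sec:proofC}

Theorem~\ref{thm:A} concerns open subsets of $\mathcal{F}(\mathbb{A})$, and this local form lets it apply to the powers, which we realize inside $\mathcal{F}(\mathbb{A})$. Partition $\mathbb{A}$ into clopen intervals $A_1,\dots,A_k$ and put $\mathcal{X}_k=\langle A_1,\dots,A_k\rangle$, a clopen subset of $\mathcal{F}(\mathbb{A})$. Increasing homeomorphisms $\psi_i:\mathbb{A}\to A_i$ and Lemma~\ref{lem:vietoris}(b) give a homeomorphism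
\[
\mathcal{F}(\mathbb{A})^k\to\mathcal{X}_k,\qquad(F_i)_i\mapsto\psi_1(F_1)\cup\dots\cup\psi_k(F_k),
\]
under which $\sum|F_i|$ becomes cardinality. This holds for every such partition. The cardinalities of elements of $\mathcal{X}_k$ are exactly the integers $n\ge k$.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
(1) The first statement is the case $k=1$ of the second, so we must show that $F,G\in\mathcal{X}_k$ lie in the same orbit of the homeomorphism group of $\mathcal{X}_k$ if and only if $|F|=|G|$. A homeomorphism of the open set $\mathcal{X}_k$ is an open embedding into $\mathcal{F}(\mathbb{A})$, so it preserves cardinality by Theorem~\ref{thm:A}.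

Conversely, let $F=\{x_1,\dots,x_n\}$ and $G=\{y_1,\dots,y_n\}$ be distinct $n$-element sets in $\mathcal{X}_k$. We exchange two disjoint clopen neighborhoods. Some point of $F$ is not in $G$; choose a clopen interval $W$ that contains it and misses $G$. Then $\{H\in\mathcal{X}_k:H\cap W\neq\emptyset\}$ and $\{H\in\mathcal{X}_k:H\subseteq\mathbb{A}\setminus W\}$ are disjoint open neighborhoods of $F$ and $G$. By Lemma~\ref{lem:vietoris}(c) they contain sets $\mathcal{U}=\langle U_1,\dots,U_n\rangle$ and $\mathcal{V}=\langle V_1,\dots,V_n\rangle$, where the $U_i\ni x_i$ are pairwise disjoint clopen intervals and the $V_i\ni y_i$ are pairwise disjoint clopen intervals. Lemma~\ref{lem:homog} gives homeomorphisms $g_i:U_i\to V_i$ with $g_i(x_i)=y_i$. By Lemma~\ref{lem:vietoris}(b), the map $g(H)=\bigcup_ig_i(H\cap U_i)$ is a homeomorphism $\mathcal{U}\to\mathcal{V}$, and $g(F)=G$. Since $\mathcal{U}$ and $\mathcal{V}$ are disjoint and clopen, the map equal to $g$ on $\mathcal{U}$, to $g^{-1}$ on $\mathcal{V}$, and to the identity elsewhere is a homeomorphism of $\mathcal{X}_k$ that takes $F$ to $G$. The orbits are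 thus the nonempty sets $\{F\in\mathcal{X}_k:|F|=n\}$, $n\ge k$, of which there are countably infinitely many.

(2) If $\mathcal{F}(\mathbb{A})^j$ is homeomorphic to an open subset of $\mathcal{F}(\mathbb{A})^k$, there is an open embedding $\mathcal{X}_j\to\mathcal{F}(\mathbb{A})$ with image in $\mathcal{X}_k$. By Theorem~\ref{thm:A} it maps a $j$-element set to a $j$-element set, and elements of $\mathcal{X}_k$ have at least $k$ points; so $j\ge k$. Conversely, let $j\ge k$ and cut $A_k$ into $j-k+1$ clopen intervals. Together with $A_1,\dots,A_{k-1}$ they form a partition $A_1',\dots,A_j'$ of $\mathbb{A}$, and a set that meets every $A'_l$ meets every $A_i$. Hence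
\[
\mathcal{F}(\mathbb{A})^j\cong\langle A_1',\dots,A_j'\rangle\subseteq\langle A_1,\dots,A_k\rangle\cong\mathcal{F}(\mathbb{A})^k,
\]
and the subset is clopen. Finally, $\mathcal{F}(\mathbb{A})^j\cong\mathcal{F}(\mathbb{A})^k$ gives both $j\ge k$ and $k\ge j$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BM}
Sebastian Barria and Carlos Martinez-Ranero,
\emph{Autohomeomorphisms of the finite powers of the double arrow},
arXiv:2208.00509 (2022).

\end{thebibliography}
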